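\title{Rational connectedness and BC-$p$ positivity of the tangent bundle}

\begin{abstract}
A Hermitian holomorphic vector bundle satisfies the BC-$p$ condition if the trace of its curvature on each $p$-dimensional subspace of a fiber is positive in some tangent direction. A conjecture of Yang asserts that a compact K\"ahler manifold $X$ is rationally connected if and only if $T_X$ is BC-$1$ positive. We show that BC-$1$ positivity is necessary but not sufficient: every smooth hypersurface of dimension $n\ge2$ and degree at least $n+2$ in $\mathbb P^{n+1}$ is a counterexample, the first being the quartic surface. We prove that $X$ is rationally connected if and only if $T_X$ is BC-$p$ positive for all $1\le p\le\dim X$, if and only if $T_X$ has a Hermitian metric of positive mean curvature with respect to some Hermitian metric on $X$, and that no value of $p$ can be omitted.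
\end{abstract}

\section{The question and the results}\label{sec:intro}

All manifolds are connected. Let $E$ be a holomorphic vector bundle on a complex manifold $X$, let $h$ be a Hermitian metric on $E$, and let $F_h$ be the curvature of its Chern connection, given in a holomorphic frame by $F_h=\bar\partial(h^{-1}\partial h)$. For $v$ in the holomorphic tangent space $T_{X,x}$ and $u\in E_x$ put
\[
R(v,\bar v,u,\bar u)=h\bigl(F_h(v,\bar v)u,u\bigr).
\]
For a line bundle with a local frame $\ell$ of norm $|\ell|^2=e^{-\varphi}$ this gives $F_h=\partial\bar\partial\varphi$, which fixes the sign.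

\begin{definition}\label{def:bc}
Let $p\ge1$. The metric $h$ \emph{satisfies the BC-$p$ condition} if for every $x\in X$ and every $p$-dimensional subspace $\Sigma\subset E_x$ there is $v\in T_{X,x}$ with
\[
\sum_{i=1}^pR(v,\bar v,e_i,\bar e_i)>0 ,
\]
where $e_1,\dots,e_p$ is a unitary basis of $\Sigma$. The bundle $E$ is \emph{BC-$p$ positive} if it has a metric satisfying the BC-$p$ condition.
\end{definition}

The sum is the trace on $\Sigma$ of the Hermitian form $u\mapsto R(v,\bar v,u,\bar u)$. So it does not depend on the basis, and it equals $p$ times the average of $R(v,\bar v,u,\bar u)$ over the unit sphere of $\Sigma$, because the average of $u_i\bar u_j$ over the unit sphere of $\mathbb C^p$ is $\delta_{ij}/p$. It is also the curvature of $\wedge^pE$ on the unit vector $e_1\wedge\dots\wedge e_p$. For $p=1$ the condition is RC-positivity in the sense of X.~Yang: for every nonzero $u\in E_x$ there is $v$ with $R(v,\bar v,u,\bar u)>0$.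

A \emph{rational curve} in $X$ is the image of a nonconstant holomorphic map $\mathbb P^1\to X$. A compact complex manifold is \emph{rationally connected} if any two of its points can be joined by a chain of rational curves. We take the following statement from \cite{ZZ}.

\medskip
\noindent\textbf{Conjecture (Yang).} \emph{A compact K\"ahler manifold $X$ is rationally connected if and only if $T_X$ is BC-$1$ positive.}
\medskip

The simplest cases agree with the conjecture. On a curve, BC-$1$ positivity says that the curvature form of $T_X$ is positive everywhere; then $\deg T_X>0$ and $X=\mathbb P^1$, the only rationally connected curve. The Fubini--Study metric on $\mathbb P^n$ satisfies the BC-$p$ condition for all $p$. BC-$p$ positivity of $T_X$ kills holomorphic $p$-forms (Lemma~\ref{lem:vanishing}), so complex tori and products with a curve of positive genus are not BC-$1$ positive; they are not rationally connected either, since every holomorphic map from $\mathbb P^1$ to a torus or to such a curve is constant. Finally, one could hope to obtain the BC-$p$ condition by adding the BC-$1$ inequalities for $e_1,\dots,e_p$,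 and then Theorem~\ref{thm:char} below would give the conjecture. But the direction $v$ depends on $e_i$, so the inequalities cannot be added, and this is where the conjecture breaks down.

\begin{theorem}\label{thm:hyp}
Let $Y\subset\mathbb P^{p+1}$ be a smooth hypersurface of degree $d$ and dimension $p\ge1$. The metric on $T_Y$ induced by the Fubini--Study metric satisfies the BC-$q$ condition for all $1\le q\le p-1$. If $d\ge p+2$, then $Y$ is not rationally connected.
\end{theorem}

For $p\ge2$ and $d\ge p+2$ the bundle $T_Y$ is BC-$1$ positive and $Y$ is not rationally connected. So the conjecture is false in every dimension $n\ge2$, and a smooth quartic (K3) surface in $\mathbb P^3$ is a counterexample. The implication from rational connectedness to BC-$1$ positivity is true, and it is part of a characterization. For a Hermitian metric $\omega$ on $X$, the \emph{mean curvature} of $(E,h)$ is the $h$-Hermitian endomorphism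
\[
i\Lambda_\omega F_h=\sum_{k=1}^nF_h(v_k,\bar v_k),\qquad v_1,\dots,v_n\ \text{an $\omega$-unitary basis of }T_{X,x}.
\]

\begin{theorem}\label{thm:char}
For a compact K\"ahler manifold $X$ of dimension $n$ the following are equivalent.
\begin{enumerate}
\item[(a)] $X$ is rationally connected.
\item[(b)] There are Hermitian metrics $\omega$ on $X$ and $h$ on $T_X$ with $i\Lambda_\omega F_h>0$.
\item[(c)] One Hermitian metric on $T_X$ satisfies the BC-$p$ condition for all $1\le p\le n$.
\item[(d)] $T_X$ is BC-$p$ positive for every $1\le p\le n$, the metric being allowed to depend on $p$.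
\end{enumerate}
In particular, if $X$ is rationally connected, then $T_X$ is BC-$1$ positive.
\end{theorem}

In (b) the metrics $\omega$ and $h$ are unrelated and $\omega$ need not be K\"ahler. Condition (b) is the form of positivity in which inequalities can be added, because the directions $v_k$ no longer depend on $u$: if (b) holds and $e_i$ is an $h$-unitary basis of $\Sigma$, then
\[
\sum_k\sum_iR(v_k,\bar v_k,e_i,\bar e_i)=\sum_ih\bigl(i\Lambda_\omega F_h\,e_i,e_i\bigr)>0,
\]
so one of the $v_k$ serves for $\Sigma$. This proves (b)$\Rightarrow$(c), and (c)$\Rightarrow$(d) is trivial.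

\begin{theorem}\label{thm:sharp}
For all $1\le p\le n$ there is a projective manifold $X$ of dimension $n$, not rationally connected, with one metric on $T_X$ satisfying the BC-$q$ condition for all $q\in\{1,\dots,n\}\setminus\{p\}$. Hence for $S\subset\{1,\dots,n\}$, BC-$q$ positivity of the tangent bundle for all $q\in S$ implies rational connectedness of compact K\"ahler manifolds of dimension $n$ if and only if $S=\{1,\dots,n\}$.
\end{theorem}

Theorems~\ref{thm:hyp} and~\ref{thm:sharp} are proved in Section~\ref{sec:hyp}; Theorem~\ref{thm:hyp} and the examples of Theorem~\ref{thm:sharp} do not depend on the later sections. Section~\ref{sec:da} proves (d)$\Rightarrow$(a) and explains the role of $p$: a projective manifold that is not rationally connected fibers rationally over a non-uniruled base, and BC-$p$ positivity excludes a base of dimension $p$. The longest part is (a)$\Rightarrow$(b), where a metric has to be constructed. Sections~\ref{sec:deg} and~\ref{sec:cont} show that a bundle whose torsion-free quotients all have positive degree carries a metric of positive mean curvature, and Section~\ref{sec:ab}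 builds, from a family of rational curves, a metric $\omega$ for which $T_X$ has this property.

\section{Chern curvature of sections and subbundles}\label{sec:chern}

The metric $h$ is linear in the first variable. The Chern connection $D=D'+\bar\partial$ is the connection compatible with $h$ whose $(0,1)$-part is $\bar\partial$, and $F_h=D'\bar\partial+\bar\partial D'$. Write $R(v,\bar v,s,\bar t)=h(F_h(v,\bar v)s,t)$. A vector $v\in T_{X,x_0}$ is extended with constant coefficients in local coordinates $z$ centered at $x_0$.

\begin{lemma}\label{lem:chern}
\begin{enumerate}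
\item[(i)] For holomorphic local sections $s,t$ of $E$,
\[
\partial_v\partial_{\bar v}\,h(s,t)=h(D'_vs,D'_vt)-R(v,\bar v,s,\bar t).
\]
\item[(ii)] Every $u\in E_{x_0}$ extends to a holomorphic local section $s$ with $Ds(x_0)=0$.
\item[(iii)] Let $G\subset E$ be a holomorphic subbundle with the induced metric and $\pi$ the orthogonal projection onto $G$. Then $\beta(v,s)=(1-\pi)D'_vs$ defines a $\mathbb C$-bilinear map $\beta:T_{X,x}\times G_x\to G_x^\perp$, the second fundamental form, and
\[
R^G(v,\bar v,u,\bar u)=R^E(v,\bar v,u,\bar u)-|\beta(v,u)|^2\qquad(u\in G_x).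
\]
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Since $\bar\partial t=0$, we have $\partial_vh(s,t)=h(D'_vs,t)$, and applying $\partial_{\bar v}$ gives $h(\bar\partial_{\bar v}D'_vs,t)+h(D'_vs,D'_vt)$. As $\bar\partial s=0$, we have $F_hs=\bar\partial(D's)$, whose value on $(v,\bar v)$ is $-\bar\partial_{\bar v}D'_vs$.

(ii) Take any holomorphic extension $s_0$ and holomorphic sections $\sigma_k$ with $\sigma_k(x_0)=D'_{\partial/\partial z_k}s_0(x_0)$, and put $s=s_0-\sum_kz_k\sigma_k$.

(iii) For a function $g$ we have $(1-\pi)D'(gs)=g(1-\pi)D's$, so $\beta$ is a tensor. The Chern connection of $G$ is $\pi D$. Extend $u$ by (ii) to a holomorphic section $s$ of $G$ with $\pi Ds(x_0)=0$, so that $D'_vs(x_0)=\beta(v,u)$. Computing $\partial_v\partial_{\bar v}|s|^2$ by (i) in $G$ and in $E$ gives $-R^G=|\beta(v,u)|^2-R^E$.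
\end{proof}

On $\mathbb P^N$ take the Fubini--Study metric $g_{k\bar l}=\partial_k\partial_{\bar l}\log(1+|z|^2)$ in an affine chart. At the origin $g_{k\bar l}=\delta_{kl}(1-|z|^2)-\bar z_kz_l+O(|z|^4)$. So the coordinate fields are unitary and parallel at the origin, and (i) gives
\begin{equation}\label{eq:fs}
R^{\mathbb P}(v,\bar v,u,\bar u)=|v|^2|u|^2+|\langle v,u\rangle|^2 .
\end{equation}
This holds at every point because the unitary group acts transitively by isometries.

\section{Hypersurfaces and products}\label{sec:hyp}

\subsection{A surface in $\mathbb P^3$}\label{ss:surface}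
Let $Y\subset\mathbb P^3$ be a smooth surface and $y\in Y$. After a unitary change of coordinates, $y$ is the origin of the affine chart and $Y$ is a graph $z_3=\frac12\sum_{i,j\le2}A_{ij}z_iz_j+O(|z|^3)$ with $A$ symmetric. The fields $\partial_j+(\partial_jz_3)\,\partial_3$ form a holomorphic frame of $T_Y$, and differentiating them at $y$ gives $\beta(v,u)=A(v,u)\,\partial_3$ with $A(v,u)=\sum A_{ij}v_iu_j$. Hence
\[
R^Y(v,\bar v,u,\bar u)=|v|^2|u|^2+|\langle v,u\rangle|^2-|A(v,u)|^2 .
\]
Suppose $A=a\cdot\mathrm{Id}$. For $u=(u_1,u_2)\ne0$ the vector $v=(-u_2,u_1)$ has $A(v,u)=0$, so $R^Y(v,\bar v,u,\bar u)\ge|u|^4>0$ however large $|a|$ is. On the other hand, the trace over $\Sigma=T_{Y,y}$ is $(3-|a|^2)|v|^2$, which is negative for all $v\ne0$ when $|a|^2>3$. So the BC-$1$ condition holds at $y$ and the BC-$2$ condition fails. For general $A$ the negative term is still the square of one linear form in $v$ when $u$ is fixed, and a linear form on $\mathbb C^2$ has a kernel. The BC-$1$ condition therefore does not see the degree of $Y$.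

\subsection{Positivity}

\begin{proposition}\label{prop:sub}
Let $Y\subset\mathbb P^{m+c}$ be a complex submanifold of dimension $m$ and codimension $c$. The induced metric on $T_Y$ satisfies the BC-$q$ condition whenever $qc<m$.
\end{proposition}

\begin{proof}
Let $e_1,\dots,e_q$ be a unitary basis of $\Sigma\subset T_{Y,y}$, and let $\beta$ be the second fundamental form of $T_Y\subset T_{\mathbb P^{m+c}}|_Y$. The linear map $v\mapsto(\beta(v,e_1),\dots,\beta(v,e_q))$ goes from a space of dimension $m$ to one of dimension $qc<m$, so it kills some $v\ne0$. By Lemma~\ref{lem:chern}(iii) and \eqref{eq:fs},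
\[
\sum_iR^Y(v,\bar v,e_i,\bar e_i)=q|v|^2+\sum_i|\langle v,e_i\rangle|^2>0 .\qedhere
\]
\end{proof}

\subsection{Canonical forms and rational curves}

\begin{lemma}\label{lem:cover}
Let $Y$ be a projective manifold of dimension $p\ge1$ with a nonzero section $\eta$ of $K_Y$. Then some point of $Y$ lies on no rational curve. In particular, $Y$ is not rationally connected.
\end{lemma}

The reason is that $K_{\mathbb P^1}=\mathcal O(-2)$ has no sections. To use this, the curves must be organized into a family of dimension $p-1$ that sweeps out an open set.

\begin{proof}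
Let $Y\subset\mathbb P^N$. A holomorphic map $\mathbb P^1\to\mathbb P^N$ of degree $e\ge1$ is given by $N+1$ binary forms of degree $e$ without common zero, up to a common scalar. Having no common zero is a Zariski open condition on the coefficients and mapping into $Y$ is a closed one. So the maps $\mathbb P^1\to Y$ of degree $e$ form a quasi-projective set, which is a finite union of connected complex manifolds (remove the singular locus and induct on the dimension). Thus the nonconstant maps form a countable union of manifolds $V_j$, with holomorphic evaluation maps $\operatorname{ev}_j:\mathbb P^1\times V_j\to Y$, $(s,t)\mapsto\gamma_t(s)$.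

Suppose that the images of the $\operatorname{ev}_j$ cover $Y$. By Sard's theorem a map of rank less than $p$ everywhere has image of measure zero, so some $\operatorname{ev}_j$ has rank $p$ at some point $(s,t)$. This is an open condition and $d\gamma_t$ has finitely many zeros, so we may assume $d\gamma_t(s)\ne0$. Choose a $(p-1)$-dimensional subspace of $T_tV_j$ whose image in $T_Y$ is complementary to the line $d\gamma_t(T_s\mathbb P^1)$, and a submanifold $W\ni t$ tangent to it. Then $F=\operatorname{ev}_j|_{\mathbb P^1\times W}$ is a local biholomorphism at $(s,t)$, so $F^*\eta\not\equiv0$. But $F^*\eta$ is a section of $K_{\mathbb P^1\times W}$, which restricts to $\mathcal O(-2)$ on each $\mathbb P^1\times\{w\}$, so $F^*\eta\equiv0$. This contradiction proves the first claim. For the second, a chain from $y$ to a point $y'\ne y$ contains a rational curve through $y$.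
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:hyp}]
The first claim is Proposition~\ref{prop:sub} with $c=1$. By adjunction $K_Y=\mathcal O_Y(d-p-2)$. If $d\ge p+2$, the $(d-p-2)$-th power of a homogeneous coordinate that does not vanish identically on $Y$ is a nonzero section of $K_Y$, and Lemma~\ref{lem:cover} applies.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
Let $Y\subset\mathbb P^{p+1}$ be a smooth hypersurface of degree $d\ge p+2$ and $X=Y\times\mathbb P^{n-p}$ with the product metric. Suppose $X$ is rationally connected. Given $y\in Y$, join $(y,z)$ to $(y',z)$ with $y'\ne y$ by a chain. Each of its curves projects to a point or a rational curve in $Y$, and the first one that is not contracted projects to a rational curve through $y$. This contradicts Lemma~\ref{lem:cover}.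

The Chern connection of $T_X$ is the direct sum of the pulled-back connections, so for $v=(v',v'')$ and $u=(u',u'')$,
\[
R(v,\bar v,u,\bar u)=R^Y(v',\bar v',u',\bar u')+R^{\mathbb P}(v'',\bar v'',u'',\bar u'').
\]
Let $q\ne p$ and let $e_i=(e_i',e_i'')$, $1\le i\le q$, be a unitary basis of $\Sigma$. If some $e_i''\ne0$, take $v=(0,v'')$ with $v''\neq0$; by \eqref{eq:fs} the sum in Definition~\ref{def:bc} is at least $|v''|^2\sum_i|e_i''|^2>0$. Otherwise $\Sigma\subset T_Y$, so $q\le p$, hence $q\le p-1$, and Theorem~\ref{thm:hyp} provides $v=(v',0)$.

A proper subset $S$ misses some $p$, and then this $X$ shows that $S$ does not suffice. The full set suffices by Theorem~\ref{thm:char}.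
\end{proof}

\section{From BC-positivity to rational connectedness}\label{sec:da}

\subsection{A vanishing lemma}
Take first a holomorphic $1$-form $\sigma\ne0$ on a compact $X$ whose tangent bundle has a metric $h$ satisfying the BC-$1$ condition. Let $|\sigma(u)|^2$ attain its maximum over all unit tangent vectors at $u_0\in T_{X,x_0}$, and extend $u_0$ to a holomorphic field $s$ with $Ds(x_0)=0$. Then $\log|\sigma(s)|^2-\log|s|^2$ has a local maximum at $x_0$. The first term is pluriharmonic near $x_0$, and the second has $\partial_v\partial_{\bar v}$ equal to $R(v,\bar v,u_0,\bar u_0)$ at $x_0$. A single $v$ making this positive contradicts the maximum. The BC-$p$ condition is what the same argument needs for $p$-forms when the maximum is taken over $p$-planes.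

We need the argument for forms with values in the dual of a line bundle that may have no sections, only a singular metric of semipositive curvature. A function $\varphi$ with values in $[-\infty,\infty)$, not identically $-\infty$, is \emph{plurisubharmonic} (psh) if it is upper semicontinuous and satisfies the sub-mean-value inequality on every holomorphic disc; it is then finite almost everywhere. A \emph{singular metric with psh weights} on a line bundle $L$ assigns to each local holomorphic frame $\ell$ a psh function $\varphi$, with $|\ell|^2=e^{-\varphi}$, such that the frame $g\ell$ has weight $\varphi-\log|g|^2$.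

\begin{lemma}\label{lem:vanishing}
Let $X$ be a compact complex manifold with $T_X$ BC-$p$ positive, and let $L$ be a line bundle with a singular metric with psh weights. Then $H^0(X,\Omega^p_X\otimes L^{-1})=0$.
\end{lemma}

\begin{proof}
Let $h$ satisfy the BC-$p$ condition and suppose that there is a nonzero section, written locally as $\sigma\otimes\ell^{-1}$ with $\sigma$ a holomorphic $p$-form and $|\ell^{-1}|^2=e^\varphi$. For a $p$-plane $\Sigma\subset T_{X,x}$ with unitary basis $e_i$ put
\[
G(x,\Sigma)=e^{\varphi(x)}|\sigma(e_1,\dots,e_p)|^2 .
\]
This depends neither on $\ell$ nor on the basis, and it is upper semicontinuous on the compact Grassmann bundle of $p$-planes. It is not identically zero, since $\sigma\ne0$ on a dense open set and $\varphi>-\infty$ almost everywhere. So $G$ attains a maximum $m>0$ at some $(x_0,\Sigma_0)$.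

Extend a unitary basis $e_i$ of $\Sigma_0$ to holomorphic fields $s_i$ with $Ds_i(x_0)=0$, and let $H=(h(s_i,s_j))$. If $\Sigma_x$ is the span of the $s_i(x)$, then $s_1\wedge\dots\wedge s_p$ has norm squared $\det H$, so
\[
\psi:=\varphi+\log|\sigma(s_1,\dots,s_p)|^2-\log\det H=\log G(x,\Sigma_x)\le\log m,
\]
with equality at $x_0$. At $x_0$ we have $H=I$ and $dH=0$, so Lemma~\ref{lem:chern}(i) gives
\[
\partial_v\partial_{\bar v}(-\log\det H)=-\sum_i\partial_v\partial_{\bar v}H_{ii}=\sum_iR(v,\bar v,e_i,\bar e_i),
\]
which is positive for a suitable $v$. On a small disc through $x_0$ tangent to $v$, the function $-\log\det H$ is strictly subharmonic, and the other two terms of $\psi$ are subharmonic and finite at $x_0$ because $m>0$. So the mean of $\psi$ over a small circle about $x_0$ exceeds $\psi(x_0)=\log m$, a contradiction.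
\end{proof}

\begin{example}
On $X=Y\times\mathbb P^{n-p}$ from the proof of Theorem~\ref{thm:sharp}, the pull-back of a section of $K_Y$ is a nonzero holomorphic $p$-form, so no metric on $T_X$ satisfies the BC-$p$ condition. In particular, in the notation of Section~\ref{ss:surface}, every smooth quartic surface has a point at which $\sum_j|\sum_iA_{ij}v_i|^2\ge3|v|^2$ for all $v$.
\end{example}

\subsection{Proof of (d)$\Rightarrow$(a)}
We use three results on a projective manifold $X$. Call a projective manifold \emph{uniruled} if it is covered by rational curves.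
\begin{enumerate}
\item[(M1)] (Campana; Koll\'ar--Miyaoka--Mori.) There is a dominant rational map $\Phi:X\dashrightarrow Z$ to a projective manifold, the MRC fibration, which is proper over a Zariski open subset of $Z$ with rationally connected fibers, and whose very general fiber contains every rational curve meeting it. If $Z$ is a point, $X$ is rationally connected.
\item[(M2)] (\cite{GHS}) The base $Z$, if it is not a point, is not uniruled.
\item[(M3)] (\cite{BDPP}) If $Z$ is not uniruled, then $K_Z$ is pseudoeffective, that is, it has a singular metric with psh weights.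
\end{enumerate}

Assume (d). First, $X$ is projective. For $n=1$ this holds for every compact curve. For $n\ge2$, Lemma~\ref{lem:vanishing} with $p=2$ and $L$ trivial gives $H^0(X,\Omega^2_X)=0$. By the Hodge decomposition every class in $H^2(X,\mathbb R)$ is then of type $(1,1)$, so the K\"ahler classes form an open subset of $H^2(X,\mathbb R)$, one of them is rational, and Kodaira's embedding theorem applies.

Suppose $X$ is not rationally connected, so that $p=\dim Z$ satisfies $1\le p\le n$. The map $\Phi$ is holomorphic on $X^\circ=X\setminus A$ with $A$ algebraic of codimension at least $2$, and it is a submersion on a dense open subset of $X^\circ$ because it is dominant. Write $K_Z=\mathcal O(\Delta)$ for a divisor $\Delta$; the closure of $\Phi^*\Delta$ in $X$ defines a line bundle $L$ extending $\Phi^*K_Z$. The weights $\varphi\circ\Phi$ of the pulled-back metric are psh on $X^\circ$: they are finite almost everywhere, since a submersion pulls null sets back to null sets. If $\ell$ is a frame of $L$ on a ball $B$, its weight is psh on $B\setminus A$ and extends to a psh function on $B$, because psh functions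 extend across analytic sets of codimension at least $2$ (Grauert--Remmert). So $L$ has a singular metric with psh weights. Pull-back of $p$-forms is a morphism $\Phi^*K_Z\to\Omega^p_{X^\circ}$, nonzero where $\Phi$ is a submersion, and by Hartogs' theorem it extends to a nonzero section of $\Omega^p_X\otimes L^{-1}$. This contradicts Lemma~\ref{lem:vanishing}. \qed

\begin{remark}
The K\"ahler hypothesis entered only in the projectivity of $X$, and it cannot be dropped. Let $X=(\mathbb C^n\setminus\{0\})/(z\sim2z)$ with $n\ge2$, and let $h=\omega$ be the metric $|dz|^2/|z|^2$. Then $F_h(v,\bar v)=|z|^{-4}(|v|^2|z|^2-|\langle v,z\rangle|^2)\,\mathrm{Id}$, so (b) holds. But every holomorphic map $\mathbb P^1\to X$ lifts to $\mathbb C^n\setminus\{0\}$ and is constant.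
\end{remark}

\section{Degrees of quotient sheaves}\label{sec:deg}

To prove (a)$\Rightarrow$(b) we first ask which bundles admit a metric of positive mean curvature. In this section and the next, $X$ is a compact complex manifold of dimension $n$ and $\omega$ is a \emph{Gauduchon} metric, that is, $\partial\bar\partial\omega^{n-1}=0$. Let $dV=\omega^n/n!$ and $\operatorname{Vol}=\int dV$. If $v_k$ is a unitary basis with dual basis $\theta_k$, then $\omega=i\sum\theta_k\wedge\bar\theta_k$, and for a $(1,1)$-form $\zeta$,
\[
i\Lambda\zeta=\sum_k\zeta(v_k,\bar v_k),\qquad i\zeta\wedge\frac{\omega^{n-1}}{(n-1)!}=(i\Lambda\zeta)\,dV .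
\]
For a $(1,0)$-form $a$, $i\Lambda(a\wedge\bar a)=|a|^2:=\sum_k|a(v_k)|^2$. The operator $P=i\Lambda\bar\partial\partial$ on functions is $w\mapsto-\sum_k(\partial\bar\partial w)(v_k,\bar v_k)$. It has no terms of order less than two in holomorphic coordinates, $Pw\ge0$ at a maximum of $w$, and $\int Pw\,dV=0$ by the Gauduchon condition and Stokes' theorem.

Let $E$ be a holomorphic vector bundle of rank $r$ and $K_h=i\Lambda F_h$. A torsion-free coherent sheaf $\mathcal Q$ of rank $m$ is locally free outside an analytic set of codimension at least $2$, and $\det\mathcal Q=(\wedge^m\mathcal Q)^{**}$ is a line bundle on $X$. Its \emph{degree} is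
\[
\deg_\omega\mathcal Q=\int_XiF_k\wedge\frac{\omega^{n-1}}{(n-1)!}
\]
for a smooth metric $k$ on $\det\mathcal Q$. Replacing $k$ by $ke^w$ changes the integral by $\int Pw\,dV=0$. For endomorphisms, $|M|^2=\operatorname{tr}(MM^*)$.

\begin{proposition}\label{prop:deg}
Let $h_0$ be a Hermitian metric on $E$ and $K_0=K_{h_0}$. Let $\mathcal Q=E/\mathcal F$ be a torsion-free quotient of rank $m\ge1$, locally free outside an analytic set $S$ of codimension at least $2$, and let $\Pi$ be the orthogonal projection onto $\mathcal F^\perp$ over $X\setminus S$. Then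
\begin{equation}\label{eq:deg}
\deg_\omega\mathcal Q=\int_{X\setminus S}\bigl(\operatorname{tr}(K_0\Pi)+|\bar\partial\Pi|^2\bigr)\,dV .
\end{equation}
\end{proposition}

\begin{proof}
\emph{The integrand.} On $X\setminus S$, $\mathcal F$ is a subbundle. Let $\pi=1-\Pi$. For a holomorphic section $s$ of $\mathcal F$, differentiating $\pi s=s$ gives $(\bar\partial\pi)s=0$ and $(D'_v\pi)s=\beta(v,s)$. Since $\bar\partial_{\bar v}\pi=(D'_v\pi)^*$ vanishes on $\mathcal F$, the endomorphism $D'_v\pi$ has values in $\mathcal F^\perp$; then $\pi^2=\pi$ gives $D'_v\pi=(D'_v\pi)\pi$. Hence $|\bar\partial\Pi|^2=\sum_{k,i}|\beta(v_k,e_i)|^2$ for a unitary basis $e_i$ of $\mathcal F_x$. Summing Lemma~\ref{lem:chern}(iii), the mean curvature of $\mathcal F$ has trace $\operatorname{tr}(K_0\pi)-|\bar\partial\Pi|^2$. As $\det E=\det\mathcal F\otimes\det\mathcal Q$ isometrically, the integrand in \eqref{eq:deg} is $i\Lambda F_{k'}$, where $k'$ is the metric on $\det\mathcal Q|_{X\setminus S}$ induced by the quotient metric.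

\emph{Comparison with a smooth metric.} The natural map $\wedge^mE\to\det\mathcal Q$ is a holomorphic section $\xi$ of $\wedge^mE^*\otimes\det\mathcal Q$, which we equip with the metric given by $h_0$ and $k$. At a point outside $S$, $\xi$ sends the wedge of a unitary basis of $\mathcal F^\perp$ to a $k'$-unit vector and kills the orthogonal complement of that wedge. So $|\xi|^2=k/k'$, and $iF_{k'}=iF_k+i\partial\bar\partial\log|\xi|^2$ on $X\setminus S$. It remains to show that $i\partial\bar\partial\log|\xi|^2\wedge\omega^{n-1}$ has integral zero over $X\setminus S$.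

\emph{No mass on $S$.} By Lemma~\ref{lem:chern}(i) and the Cauchy--Schwarz inequality, for $\delta>0$,
\[
\partial_v\partial_{\bar v}\log(|\xi|^2+\delta)=\frac{|D'_v\xi|^2-R(v,\bar v,\xi,\bar\xi)}{|\xi|^2+\delta}-\frac{|\langle D'_v\xi,\xi\rangle|^2}{(|\xi|^2+\delta)^2}\ge-C|v|^2
\]
with $C$ independent of $\delta$. Letting $\delta$ decrease to $0$, we see that $\log|\xi|^2+C'|z|^2$ is psh in local coordinates. So $\log|\xi|^2$ is integrable, and the current $T=i\partial\bar\partial\log|\xi|^2$ is locally a closed positive $(1,1)$-current $T_+$ minus a smooth form. The signed measure $T\wedge\omega^{n-1}$ has total mass $\int\log|\xi|^2\,i\partial\bar\partial\omega^{n-1}=0$. By the Skoda--El Mir theorem the extension by zero of $T_+|_{X\setminus S}$ is closed, so $\mathbf 1_ST_+$ is a closed positive $(1,1)$-current; by the support theorem such a current vanishes if it is supported on an analytic set of codimension at least $2$. So $S$ carries no mass.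
\end{proof}

If $K_0>0$, then \eqref{eq:deg} shows that every torsion-free quotient of positive rank has positive degree. The converse is the analytic core of the paper.

\begin{theorem}\label{thm:mean}
Let $(X,\omega)$ be a compact complex manifold with a Gauduchon metric and $E$ a holomorphic vector bundle on $X$. If every torsion-free quotient sheaf $\mathcal Q$ of $E$ of positive rank has $\deg_\omega\mathcal Q>0$, then $E$ has a Hermitian metric $h$ with $K_h>0$.
\end{theorem}

\section{Proof of Theorem~\ref{thm:mean}}\label{sec:cont}

\subsection{The equation and two model cases}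
Fix a metric $h_0$, to be chosen below, and write $\partial_0$ for $D'$ of $h_0$ on $E$ and on $\operatorname{End}E$. Every metric is $h=h_0f:=h_0(f\,\cdot,\cdot)$ with $f$ positive and $h_0$-Hermitian. For $t$ holomorphic, $\partial h(s,t)=h_0(\partial_0(fs),t)=h(f^{-1}\partial_0(fs),t)$. So the operator $D'$ of $h$ is $\partial_0+a$ on $E$ and $\partial_h=\partial_0+[a,\cdot\,]$ on $\operatorname{End}E$, where $a=f^{-1}\partial_0f$, and $K_h=K_0+i\Lambda\bar\partial a$. An endomorphism $s$ is $h$-Hermitian if and only if $fs$ is $h_0$-Hermitian.

The inequality $K_h>0$ gives nothing to solve, so we replace it by a family of equations,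
\begin{equation}\label{eq:main}
K_0+i\Lambda\bar\partial(f^{-1}\partial_0f)+\varepsilon\log f=0,\qquad0<\varepsilon\le1 .
\end{equation}
The term $\varepsilon\log f$ makes \eqref{eq:main} solvable on any bundle, and a solution has $K_{h_0f}=-\varepsilon\log f$. So it suffices to find one $\varepsilon$ and a solution with all eigenvalues less than $1$.

\begin{example}\label{ex:model}
Let $r=1$; the only quotient is $E$. With $f=e^u$, \eqref{eq:main} reads $Pu+\varepsilon u=-K_0$. The operator $P$ has the symbol of a Laplacian, hence index $0$. Its kernel consists of the constants by the strong maximum principle, and its image lies in the functions of integral zero, hence equals that space. With $c=\deg_\omega E/\operatorname{Vol}$ there is thus $w$ with $Pw=c-K_0$. The operator $P+\varepsilon$ is injective by the maximum principle, hence invertible, and $y=u-w+c/\varepsilon$ satisfies $Py+\varepsilon y=-\varepsilon w$, so $\sup|y|\le\sup|w|$. Therefore $u=-c/\varepsilon+O(1)$, and $u<0$ for small $\varepsilon$ when $c>0$.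

Now let $E=L_1\oplus L_2$ with a direct sum metric and $c_1>0\ge c_2$. Then $f=\operatorname{diag}(e^{u_1},e^{u_2})$ with $u_j=-c_j/\varepsilon+O(1)$ solves \eqref{eq:main}. In $f/\sup\operatorname{tr}f$ the first entry tends to $0$ and the second stays between positive constants. The kernel of a limit is $L_1$, and the quotient $E/L_1=L_2$ has nonpositive degree.
\end{example}

The general proof follows this picture: we solve \eqref{eq:main} for all $\varepsilon$, and if no solution has all eigenvalues less than $1$, the kernel of a normalized limit is a subsheaf whose quotient has nonpositive degree.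

To start at $\varepsilon=1$, take any metric $h'$ and set $h_0=h'e^{K_{h'}}$ and $f_1=e^{-K_{h'}}$. Then $h_0f_1=h'$ and $K_{h'}+\log f_1=0$. Put $M_0=\sup|K_0|$. Norms without subscript refer to $h_0$. Expanding $\bar\partial(f^{-1}\partial_0f)$ and multiplying by $f$, \eqref{eq:main} is equivalent to $\mathcal L(\varepsilon,f)=0$, where
\begin{equation}\label{eq:L}
\mathcal L(\varepsilon,f)=i\Lambda\bar\partial\partial_0f+\sum_k(\partial_{0,v_k}f)^*f^{-1}\,\partial_{0,v_k}f+fK_0+\varepsilon f\log f .
\end{equation}
Since $K_h$ and $\log f$ are $h$-Hermitian, $\mathcal L(\varepsilon,f)=f(K_h+\varepsilon\log f)$ is $h_0$-Hermitian.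

\subsection{Calculus in an eigenframe}
Let $u=\log f$. At a point take an $h_0$-unitary basis of eigenvectors of $u$, with eigenvalues $u_a$, and put $t_{ab}=u_b-u_a$. For $0<\sigma\le1$ let
\[
\Psi_\sigma(t)=\frac{e^{\sigma t}-1}t,\qquad\Psi_\sigma(0)=\sigma,\qquad\Psi=\Psi_1 .
\]
Then $0<\Psi_\sigma\le\Psi$, because $e^t-e^{\sigma t}$ has the sign of $t$. For a derivation $\delta$, the $(a,b)$ entry of $\delta(u^j)=\sum_iu^i(\delta u)u^{j-1-i}$ is the divided difference of $x^j$ at $u_a,u_b$ times $(\delta u)_{ab}$. Summing the exponential series,
\begin{equation}\label{eq:dd}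
(\delta f^\sigma)_{ab}=e^{\sigma u_a}\,\Psi_\sigma(t_{ab})\,(\delta u)_{ab}.
\end{equation}
We apply this to $\delta=\partial_0$ and to derivatives in a parameter. For $w$ Hermitian, $\bar\partial w=(\partial_0w)^*$, that is, $(\bar\partial w)_{ba}=\overline{(\partial_0w)_{ab}}$. Finally, for an $\operatorname{End}E$-valued $(1,0)$-form $b$ and an endomorphism $w$, the Leibniz rule gives
\begin{equation}\label{eq:leib}
\operatorname{tr}\bigl((i\Lambda\bar\partial b)\,w\bigr)=i\Lambda\bar\partial\operatorname{tr}(bw)+i\Lambda\operatorname{tr}(b\wedge\bar\partial w).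
\end{equation}

\begin{lemma}\label{lem:c0}
A smooth solution of \eqref{eq:main} satisfies $\varepsilon\sup|\log f|\le M_0$.
\end{lemma}

\begin{proof}
By \eqref{eq:dd}, $a_{ab}=\Psi(t_{ab})(\partial_0u)_{ab}$. So $\operatorname{tr}(au)=\sum_au_a(\partial_0u)_{aa}=\frac12\partial|u|^2$, and \eqref{eq:leib} gives
\[
\operatorname{tr}\bigl((i\Lambda\bar\partial a)u\bigr)=\tfrac12P|u|^2+\sum_{a,b}\Psi(t_{ab})|(\partial_0u)_{ab}|^2\ge\tfrac12P|u|^2 .
\]
Multiplying \eqref{eq:main} by $u$ and taking the trace, $\frac12P|u|^2+\varepsilon|u|^2\le|K_0||u|$. Evaluate at a maximum of $|u|^2$.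
\end{proof}

\subsection{The linearized operator}
Fix $\nu>2n$, so that $W^{2,\nu}\subset C^{1,\alpha}$ for some $\alpha>0$. By \eqref{eq:L}, $\mathcal L$ is a smooth map from $(0,\infty)$ times the open set of positive elements of $W^{2,\nu}(\operatorname{Herm}(E,h_0))$ to $L^\nu(\operatorname{Herm}(E,h_0))$. If $\mathcal L(\varepsilon,f)=0$ with $f\in W^{2,\nu}$, then $i\Lambda\bar\partial\partial_0f\in C^\alpha$, so $f\in C^{2,\alpha}$ by elliptic regularity, and by iteration $f$ is smooth.

Let $f$ be a solution, $h=h_0f$, and vary it by $\dot f=fs$ with $s$ $h$-Hermitian. The variation of $a$ is $-sa+f^{-1}\partial_0(fs)=\partial_hs$. By \eqref{eq:dd}, the variation of $\log f$ is $A(s)$ with $A(s)_{ab}=s_{ab}/\Psi(t_{ab})$. As $K_h+\varepsilon\log f=0$, the derivative of $\mathcal L$ in $f$ is $\dot f\mapsto f\,\mathcal D(s)$ with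
\[
\mathcal D(s)=i\Lambda\bar\partial\partial_hs+\varepsilon A(s),
\]
and $\mathcal D(s)$ is $h$-Hermitian because $\mathcal L$ has $h_0$-Hermitian values.

\begin{lemma}\label{lem:lin}
For smooth $h$-Hermitian $s$ we have $\varepsilon\sup|s|_h\le\sup|\mathcal D(s)|_h$. The operator $\mathcal D:W^{2,\nu}(\operatorname{Herm}(E,h))\to L^\nu(\operatorname{Herm}(E,h))$ is an isomorphism.
\end{lemma}

\begin{proof}
As $fs$ is $h_0$-Hermitian, $s_{ba}=e^{u_a-u_b}\overline{s_{ab}}$. So the numbers $s_{ab}s_{ba}$ are nonnegative, symmetric in $a,b$, and sum to $\operatorname{tr}s^2=|s|_h^2$. Since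
\[
\frac1{\Psi(t)}+\frac1{\Psi(-t)}=\frac{t(1+e^t)}{e^t-1}=t\coth\frac t2\ge2,
\]
symmetrizing gives $\operatorname{tr}(A(s)s)\ge|s|_h^2$. By \eqref{eq:leib} with $b=\partial_hs$, $w=s$, and $\operatorname{tr}(\partial_hs\,s)=\frac12\partial|s|_h^2$,
\[
\operatorname{tr}(\mathcal D(s)s)\ge\tfrac12P|s|_h^2+|\partial_hs|_h^2+\varepsilon|s|_h^2 .
\]
At a maximum of $|s|_h^2$ this gives the estimate. Elements of the kernel are smooth, so $\mathcal D$ is injective. Its principal symbol is real, scalar and positive, equal to that of $\nabla^*\nabla$ for a multiple of the Riemannian metric of $\omega$ and a metric connection $\nabla$ on the real bundle $\operatorname{Herm}(E,h)$. So $\mathcal D$ differs from the isomorphism $\nabla^*\nabla+1$ by an operator of order one, which is compact from $W^{2,\nu}$ to $L^\nu$, and $\mathcal D$ has index $0$.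
\end{proof}

By the implicit function theorem, near a solution $(\varepsilon,f)$ the solutions form a unique smooth path in $W^{2,\nu}$ parametrized by $\varepsilon$.

\subsection{Solutions for all $\varepsilon$}
We need a $W^{2,\nu}$ bound. The tools are the elliptic estimate $\|w\|_{W^{2,\nu}}\le C(\|i\Lambda\bar\partial\partial_0w\|_{L^\nu}+\|w\|_{L^\nu})$ for the fixed operator $i\Lambda\bar\partial\partial_0$ on $\operatorname{End}E$, and the Gagliardo--Nirenberg inequality
\begin{equation}\label{eq:gn}
\|\nabla w\|_{L^{2\nu}}^2\le C\|w\|_{L^\infty}\|w\|_{W^{2,\nu}},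
\end{equation}
which follows from $\int|\nabla w|^{2\nu}\le C\|w\|_{L^\infty}\int|\nabla w|^{2\nu-2}|\nabla^2w|$ (integrate by parts) and H\"older's inequality. Applied directly to \eqref{eq:L} they yield only $\|f\|_{W^{2,\nu}}\le C(1+\|f\|_{W^{2,\nu}})$, since the gradient term is quadratic, and this is empty. The derivative of the path in $\varepsilon$ solves a linear equation, in which the same term contributes only a square root.

\begin{proposition}\label{prop:exist}
Equation \eqref{eq:main} has a smooth solution $f_\varepsilon$ for every $\varepsilon\in(0,1]$.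
\end{proposition}

\begin{proof}
By local uniqueness there is a maximal interval $(\varepsilon_*,1]$, $\varepsilon_*\ge0$, on which a smooth path of solutions starting from $f_1$ exists. Suppose $\varepsilon_*>0$. Constants $C$ below are independent of $\varepsilon\in(\varepsilon_*,1]$, and $\|\cdot\|$ is the $W^{2,\nu}$ norm. By Lemma~\ref{lem:c0}, $f$ and $f^{-1}$ are bounded, so the norms of $h$ and $h_0$ are uniformly equivalent. Let $s=f^{-1}\frac{df}{d\varepsilon}$. Differentiating $\mathcal L(\varepsilon,f_\varepsilon)=0$ gives $\mathcal D(s)=-\log f$; so $s$ is smooth and $\sup|s|_h\le\varepsilon^{-1}\sup|\log f|\le C$ by Lemma~\ref{lem:lin}. We have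
\[
i\Lambda\bar\partial\partial_0s=-\log f-\varepsilon A(s)-[i\Lambda\bar\partial a,s]+i\Lambda(a\wedge\bar\partial s+\bar\partial s\wedge a).
\]
The first three terms are bounded, the third because $i\Lambda\bar\partial a=-K_0-\varepsilon\log f$. Hence $|i\Lambda\bar\partial\partial_0s|\le C(1+|\nabla f||\nabla s|)$, and by H\"older's inequality and \eqref{eq:gn},
\[
\|s\|\le C\bigl(1+\|f\|^{1/2}\|s\|^{1/2}\bigr)\le C+\tfrac12\|s\|+\tfrac12C^2\|f\| .
\]
So $\|s\|\le C(1+\|f\|)$. Expanding $\nabla^2(fs)$ and using \eqref{eq:gn} for the mixed term,
\[
\Bigl\|\frac{df}{d\varepsilon}\Bigr\|=\|fs\|\le C\bigl(\|f\|+\|f\|^{1/2}\|s\|^{1/2}+\|s\|\bigr)\le C(1+\|f\|).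
\]
By Gronwall's inequality $\|f_\varepsilon\|\le C$. Then the path is Lipschitz and converges in $W^{2,\nu}$ as $\varepsilon\to\varepsilon_*$. The limit is positive by Lemma~\ref{lem:c0} and solves \eqref{eq:main} for $\varepsilon_*$ by continuity of $\mathcal L$. The implicit function theorem extends the path beyond $\varepsilon_*$, a contradiction.
\end{proof}

Neither the Gauduchon condition nor the hypothesis on quotients has been used in this construction.

\subsection{Normalization and the energy inequality}
If for some $\varepsilon$ all eigenvalues of $f_\varepsilon$ are less than $1$ everywhere, then $h=h_0f_\varepsilon$ has $K_h>0$ and we are done. \emph{Assume from now on that this fails for every $\varepsilon$.} Then $\rho_\varepsilon:=1/\sup\operatorname{tr}f_\varepsilon\le1$. Put $\hat f=\hat f_\varepsilon=\rho_\varepsilon f_\varepsilon$, so that $0<\hat f\le\mathrm{Id}$ and $\sup\operatorname{tr}\hat f=1$. To pass to a limit we need a derivative bound, and we need the limit to be nonzero.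

\begin{lemma}\label{lem:energy}
There is $C_1$ independent of $\varepsilon$ with $\int\operatorname{tr}\hat f\,dV\ge1/C_1$. For $0<\sigma\le1$,
\begin{equation}\label{eq:energy}
\int\operatorname{tr}(K_0\hat f^\sigma)\,dV+\int|\hat f^{-\sigma/2}\partial_0\hat f^\sigma|^2\,dV\le\frac{\varepsilon\,r\operatorname{Vol}}{e\sigma}.
\end{equation}
\end{lemma}

\begin{proof}
The trace of $\mathcal L(\varepsilon,f)=0$ is
\[
P\operatorname{tr}f=-|f^{-1/2}\partial_0f|^2-\operatorname{tr}\bigl(f(K_0+\varepsilon\log f)\bigr)\le2M_0\operatorname{tr}f,
\]
by Lemma~\ref{lem:c0} and $|\operatorname{tr}(fB)|\le|B|\operatorname{tr}f$ for $f\ge0$. So $w=\operatorname{tr}\hat f$ satisfies $-Pw+2M_0w\ge0$. The local maximum principle for subsolutions (Gilbarg--Trudinger, Theorem 9.20) says that if $w\ge0$ satisfies $\sum a^{ij}\partial_i\partial_jw+cw\ge0$ on a ball $B_{2R}$, with $(a^{ij})$ uniformly elliptic and $c$ bounded of either sign, then $\sup_{B_R}w\le C\int_{B_{2R}}w$ with $C$ depending only on the dimension, $R$ and the bounds for the coefficients. A finite cover of $X$ by coordinate balls gives $1=\sup w\le C_1\int w\,dV$.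

For \eqref{eq:energy}, multiply \eqref{eq:main} by $f^\sigma$, take the trace and integrate. By \eqref{eq:dd}, $\operatorname{tr}(af^\sigma)=\sum_ae^{\sigma u_a}(\partial_0u)_{aa}=\sigma^{-1}\partial\operatorname{tr}f^\sigma$. So in \eqref{eq:leib} the first term is $\sigma^{-1}P\operatorname{tr}f^\sigma$, which has integral zero by the Gauduchon condition, and
\[
\int\operatorname{tr}(K_0f^\sigma)\,dV+\int i\Lambda\operatorname{tr}(a\wedge\bar\partial f^\sigma)\,dV+\varepsilon\int\operatorname{tr}(f^\sigma\log f)\,dV=0 .
\]
By \eqref{eq:dd} and $\Psi\ge\Psi_\sigma$,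
\begin{align*}
i\Lambda\operatorname{tr}(a\wedge\bar\partial f^\sigma)&=\sum_{a,b}e^{\sigma u_a}\Psi(t_{ab})\Psi_\sigma(t_{ab})|(\partial_0u)_{ab}|^2\\
&\ge\sum_{a,b}e^{\sigma u_a}\Psi_\sigma(t_{ab})^2|(\partial_0u)_{ab}|^2=|f^{-\sigma/2}\partial_0f^\sigma|^2 .
\end{align*}
Multiply by $\rho_\varepsilon^\sigma$; the first two terms become those of \eqref{eq:energy}. In the third, $\log f=\log\hat f-\log\rho_\varepsilon$ with $-\log\rho_\varepsilon\ge0$, so $\operatorname{tr}(\hat f^\sigma\log f)\ge\operatorname{tr}(\hat f^\sigma\log\hat f)\ge-r/(e\sigma)$, because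
\begin{equation}\label{eq:xlog}
-x^\sigma\log x\le\frac1{e\sigma}\qquad(0<x\le1),
\end{equation}
which is $-y\log y\le1/e$ for $y=x^\sigma$.
\end{proof}

The sign of $\log\rho_\varepsilon$ is the only place where the standing assumption enters. Without it the third term need not be small: in the rank one case of Example~\ref{ex:model} with $c>0$, $\varepsilon\log\rho_\varepsilon$ tends to $c$.

\subsection{The limit projection}
The candidate subsheaf is the kernel of a limit $f_\infty$ of $\hat f_\varepsilon$. The projection onto its orthogonal complement is $\lim_{\sigma\to0}f_\infty^\sigma$, which is why \eqref{eq:energy} was proved for all powers $\sigma$.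

\begin{lemma}\label{lem:proj}
There is $\Pi\in W^{1,2}(\operatorname{End}E)$, not zero, with $\Pi=\Pi^*=\Pi^2$, $\Pi\,\bar\partial\Pi=0$ and
\begin{equation}\label{eq:neg}
\int\bigl(\operatorname{tr}(K_0\Pi)+|\bar\partial\Pi|^2\bigr)\,dV\le0 .
\end{equation}
\end{lemma}

\begin{proof}
Since $\hat f\le\mathrm{Id}$, we have $|\operatorname{tr}(K_0\hat f^\sigma)|\le rM_0$ and $|\bar\partial\hat f^\sigma|=|\partial_0\hat f^\sigma|\le|\hat f^{-\sigma/2}\partial_0\hat f^\sigma|$. So by \eqref{eq:energy}, for fixed $\sigma$ the family $\hat f_\varepsilon^\sigma$ is bounded in $W^{1,2}$. With $\sigma=1$, Rellich's theorem gives $\varepsilon_j\to0$ such that $\hat f_j=\hat f_{\varepsilon_j}$ converges in $L^2$ and almost everywhere to some $f_\infty$ with $0\le f_\infty\le\mathrm{Id}$, and $\int\operatorname{tr}f_\infty\,dV\ge1/C_1>0$. The map $M\mapsto M^\sigma$ is continuous on nonnegative Hermitian matrices, so $\hat f_j^\sigma\to f_\infty^\sigma$ almost everywhere, in $L^2$ by dominated convergence, and therefore weakly in $W^{1,2}$. Weak lower semicontinuity of the norm turns \eqref{eq:energy} into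
\[
\int\operatorname{tr}(K_0f_\infty^\sigma)\,dV+\int|\bar\partial f_\infty^\sigma|^2\,dV\le0 .
\]
As $\sigma\to0$, $f_\infty^\sigma$ tends pointwise to the orthogonal projection $\Pi$ onto $(\ker f_\infty)^\perp$, which is not zero. The last inequality bounds $f_\infty^\sigma$ in $W^{1,2}$ independently of $\sigma$. So $f_\infty^\sigma\to\Pi$ weakly in $W^{1,2}$, and \eqref{eq:neg} follows by lower semicontinuity again.

For holomorphy we use the weight $\hat f^{-\sigma/2}$ in \eqref{eq:energy}, which forces the component of $\partial_0\hat f^\sigma$ along small eigenvalues to be small. For $\tau>0$ and $0<x\le1$, the inequality $1-x^\tau\le-\tau\log x$ and \eqref{eq:xlog} give $(1-x^\tau)x^{\sigma/2}\le2\tau/\sigma$. Hence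
\[
\int|(1-\hat f_j^\tau)\,\partial_0\hat f_j^\sigma|^2\,dV\le\Bigl(\frac{2\tau}\sigma\Bigr)^2\int|\hat f_j^{-\sigma/2}\partial_0\hat f_j^\sigma|^2\,dV\le\Bigl(\frac{2\tau}\sigma\Bigr)^2C_\sigma
\]
with $C_\sigma$ independent of $j$ and $\tau$. If $B_j\to B$ boundedly almost everywhere and $w_j\to w$ weakly in $L^2$, then $B_jw_j\to Bw$ weakly, because $B_j^*\phi\to B^*\phi$ strongly for each $\phi\in L^2$. So the same bound holds for $(1-f_\infty^\tau)\partial_0f_\infty^\sigma$. Letting $\tau\to0$ gives $(1-\Pi)\partial_0f_\infty^\sigma=0$ by dominated convergence, and letting $\sigma\to0$ gives $(1-\Pi)\partial_0\Pi=0$ by weak convergence. The Leibniz rule holds in $W^{1,2}\cap L^\infty$, so $\Pi^2=\Pi$ gives $(\partial_0\Pi)\Pi=(1-\Pi)\partial_0\Pi=0$. The adjoint is $\Pi\,\bar\partial\Pi=0$.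
\end{proof}

\subsection{The quotient of nonpositive degree}
For a smooth projection $\pi$, the equation $(1-\pi)\bar\partial\pi=0$ says that $\bar\partial$ preserves the sections of the image, so that the image is a holomorphic subbundle. The regularity theorem of Uhlenbeck and Yau (\cite{UY}; see also \cite{Pop}) extends this to $W^{1,2}$: \emph{if $\pi\in W^{1,2}(\operatorname{End}E)$ satisfies $\pi=\pi^*=\pi^2$ and $(1-\pi)\bar\partial\pi=0$, there are a coherent subsheaf $\mathcal F\subset E$ with $\mathcal Q=E/\mathcal F$ torsion-free and an analytic set $S$ of codimension at least $2$ such that on $X\setminus S$ the endomorphism $\pi$ is smooth and projects onto the subbundle $\mathcal F$, and $\mathcal Q$ is locally free.} The metric $\omega$ enters this statement only through the space $W^{1,2}$, which is the same for all metrics on $X$.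

Apply this to $\pi=1-\Pi$, for which $(1-\pi)\bar\partial\pi=-\Pi\,\bar\partial\Pi=0$. Since $\Pi\ne0$, the rank of $\mathcal Q$ is positive, and \eqref{eq:deg} and \eqref{eq:neg} give $\deg_\omega\mathcal Q\le0$. This contradicts the hypothesis, so the standing assumption is false and Theorem~\ref{thm:mean} is proved. \qed

\section{From rational curves to positive mean curvature}\label{sec:ab}

We prove (a)$\Rightarrow$(b), which completes the proof of Theorem~\ref{thm:char}. Let $X$ be compact K\"ahler and rationally connected. A compact K\"ahler manifold in which any two points are joined by a chain of compact curves is Moishezon \cite{Cam}, that is, it has $n$ algebraically independent meromorphic functions, and a K\"ahler Moishezon manifold is projective (Moishezon). If $n=1$, then $X=\mathbb P^1$ and \eqref{eq:fs} gives (b). Let $n\ge2$.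

By Theorem~\ref{thm:mean} it suffices to find a Gauduchon metric for which all torsion-free quotients of $T_X$ have positive degree. The degree depends only on the $(n-1,n-1)$-form $\omega^{n-1}$, and integration over a curve is a current of that bidegree. On a rational curve along which $T_X$ is ample, quotients have positive degree. So we average such curves to a smooth form, perturb it to a positive one, and take the $(n-1)$-th root.

\subsection{A family of curves}
Every vector bundle on $\mathbb P^1$ is a sum $\bigoplus\mathcal O(a_i)$. It is ample if and only if all $a_i\ge1$, that is, if and only if its twist by $\mathcal O(-2)$ has $H^1=0$; by semicontinuity this is an open condition in families. By Koll\'ar--Miyaoka--Mori (see \cite[IV.3]{Kol}), on a rationally connected projective manifold there is $\gamma_0:\mathbb P^1\to X$ with $\gamma_0^*T_X$ ample. At a point $\gamma$ with $H^1(\gamma^*T_X)=0$ the space $\operatorname{Hom}(\mathbb P^1,X)$ is smooth with tangent space $H^0(\gamma^*T_X)$, and the differential of the evaluation map at $(s,\gamma)$ is $(w,\zeta)\mapsto d\gamma(w)+\zeta(s)$. Let $V$ be a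 connected open neighborhood of $\gamma_0$ all of whose points $\gamma_t$ have $\gamma_t^*T_X$ ample. Then $V$ is a complex manifold, and $\operatorname{ev}:\mathbb P^1\times V\to X$ is a submersion, because each $\gamma_t^*T_X$ is generated by global sections.

\begin{lemma}\label{lem:curvedeg}
If $\mathcal Q$ is a torsion-free quotient of $T_X$ of rank $m\ge1$, then $\deg\gamma_t^*\det\mathcal Q\ge m$ for all $t\in V$.
\end{lemma}

\begin{proof}
The map $\wedge^mT_X\to\det\mathcal Q$ is surjective outside a proper analytic set $S$. A submersion is open, so $\gamma_t(\mathbb P^1)\not\subset S$ for some $t$, and for this $t$ the map $\gamma_t^*\wedge^mT_X\to\gamma_t^*\det\mathcal Q$ is nonzero. The source is a sum of bundles $\mathcal O(b)$, each $b$ being a sum of $m$ of the $a_i$, so $b\ge m$. A nonzero map from $\mathcal O(b)$ to a line bundle on $\mathbb P^1$ forces its degree to be at least $b$. Since $V$ is connected, the maps $\gamma_t$ are homotopic and the degree does not depend on $t$.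
\end{proof}

\subsection{The averaged form}
Let $\chi\ge0$ be a smooth compactly supported form of top degree on $V$ with $\int_V\chi=1$. The form $\operatorname{pr}_2^*\chi$ has compact support in $\mathbb P^1\times V$, and integration along the fibers of the submersion $\operatorname{ev}$ gives a smooth real form $\Theta_0=\operatorname{ev}_*\operatorname{pr}_2^*\chi$ of degree $2n-2$ on $X$, characterized by
\begin{equation}\label{eq:theta}
\int_X\Theta_0\wedge\zeta=\int_V\chi(t)\int_{\mathbb P^1}\gamma_t^*\zeta
\end{equation}
for all smooth $2$-forms $\zeta$. Three properties can be read from \eqref{eq:theta}. The right side vanishes for exact $\zeta$, so $\Theta_0$ is closed. It vanishes for $\zeta$ of type $(2,0)$ or $(0,2)$, so $\Theta_0$ has type $(n-1,n-1)$. It is nonnegative for $\zeta=g\,i\alpha\wedge\bar\alpha$ with $g\ge0$ a function and $\alpha$ a $(1,0)$-form, so $\Theta_0\wedge i\alpha\wedge\bar\alpha\ge0$ pointwise. Moreover, by Lemma~\ref{lem:curvedeg}, for every torsion-free quotient $\mathcal Q$ of positive rank and every smooth metric $k$ on $\det\mathcal Q$,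
\[
\int_XiF_k\wedge\Theta_0\ge2\pi .
\]

The form $\Theta_0$ is only semipositive, and it may vanish on part of $X$. Adding a small multiple of $\omega_0^{n-1}$, with $\omega_0$ a K\"ahler form, makes it positive and keeps it closed. Since there may be infinitely many quotients, the loss in degree must be bounded uniformly. Fix a metric $h_1$ on $T_X$ and let $K_1=i\Lambda_{\omega_0}F_{h_1}$. Proposition~\ref{prop:deg} for $\omega_0$, without the nonnegative term $|\bar\partial\Pi|^2$, gives
\[
\int_XiF_k\wedge\omega_0^{n-1}=(n-1)!\,\deg_{\omega_0}\mathcal Q\ge-B,\qquad B=1+\sup|K_1|\int_X\omega_0^n ,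
\]
because $|\operatorname{tr}(K_1\Pi)|\le n\sup|K_1|$; the constant $B$ does not depend on $\mathcal Q$.

\subsection{The metric}
Let $0<\delta<2\pi/B$ and $\Theta=\Theta_0+\delta\omega_0^{n-1}$. This form is closed, and $\Theta\wedge i\alpha\wedge\bar\alpha>0$ for $\alpha\ne0$. Such a form is $\omega^{n-1}$ for a Hermitian metric $\omega$ \cite{Mic}. Indeed, at a point choose an $\omega_0$-unitary coframe $\theta_k$ that diagonalizes the Hermitian form $\alpha\mapsto\Theta\wedge i\alpha\wedge\bar\alpha$, so that $\Theta=(n-1)!\sum_k\mu_k\prod_{j\ne k}i\theta_j\wedge\bar\theta_j$ with $\mu_k>0$. The form $\omega=\sum_k\lambda_k\,i\theta_k\wedge\bar\theta_k$ with $\lambda_k=(\mu_1\cdots\mu_n)^{1/(n-1)}/\mu_k$ has $\prod_{j\ne k}\lambda_j=\mu_k$, hence $\omega^{n-1}=\Theta$. It is smooth, since its matrix is obtained from that of $\Theta$ by inverting and multiplying by a root of the determinant.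

As $d\omega^{n-1}=0$, the metric $\omega$ is Gauduchon, and for every torsion-free quotient $\mathcal Q$ of $T_X$ of positive rank
\[
(n-1)!\,\deg_\omega\mathcal Q=\int_XiF_k\wedge\Theta\ge2\pi-\delta B>0 .
\]
Theorem~\ref{thm:mean} gives a metric $h$ on $T_X$ with $i\Lambda_\omega F_h>0$, which is (b). \qed

\begin{thebibliography}{9}

\bibitem{BDPP} Boucksom, Demailly, P\u{a}un and Peternell, J. Alg. Geom. (2013).

\bibitem{Cam} Campana, Invent. Math. 63 (1981).

\bibitem{GHS} Graber, Harris and Starr, J. Amer. Math. Soc. (2003).

\bibitem{Kol} Koll\'ar, \emph{Rational Curves on Algebraic Varieties}.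

\bibitem{Mic} Michelsohn, Acta Math. (1982).

\bibitem{Pop} Popovici, Math. Z. (2005).

\bibitem{UY} Uhlenbeck and Yau, Comm. Pure Appl. Math. (1986).

\bibitem{ZZ} Shiyu Zhang and Xi Zhang, \emph{Compact K\"ahler manifolds with partially semi-positive curvature}, arXiv:2504.13155 (2025).

\end{thebibliography}
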